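# Products of ideals of linear forms over a universally Koszul algebra

## 1. Two disjoint pairs of variables

Fix an arbitrary field $k$. All rings $R$ are standard graded $k$-algebras, that is, $R=S/J$ with $S=k[x_1,\dots,x_n]$, all variables in degree $1$, and $J$ a homogeneous ideal. All modules are finitely generated and graded; $M(-a)$ is $M$ shifted so that $M(-a)_j=M_{j-a}$, and $\mathfrak m_R$ is the ideal of elements of positive degree. The number $\dim_k\operatorname{Tor}^R_i(M,k)_j$ counts the free generators of degree $j$ in step $i$ of the minimal free resolution of $M$. For $i=0$ it counts minimal generators of $M$ of degree $j$. Put $\beta_i(M)=\dim_k\operatorname{Tor}^R_i(M,k)$.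

**Definition (linear resolution).** An ideal, or module, $M$ generated in degree $d$ has a *linear resolution* over $R$ if $\operatorname{Tor}^R_i(M,k)_j=0$ for all $j\neq i+d$. The zero module has one by convention.

So all matrices in the minimal resolution have linear entries. For example, an ideal generated by a regular sequence of linear forms $l_1,\dots,l_s$ has a linear resolution: the Koszul complex of the $l_i$ resolves $R/(l_1,\dots,l_s)$, and its $i$-th module is generated in degree $i$; dropping the term in position $0$ leaves a resolution of the ideal. By contrast, over $R=k[x]/(x^3)$ the ideal $(x)$ has no linear resolution: the kernel of $R(-1)\to (x)$ is generated by $x^2$, which has degree $3$ in $R(-1)$, while linearity asks for degree $2$.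

We also use this form of the definition: if $I$ is generated by linear forms, then $\operatorname{Tor}_i(R/I,k)=\operatorname{Tor}_{i-1}(I,k)$ for $i\ge1$, so $I$ has a linear resolution exactly when $\operatorname{Tor}_i^R(R/I,k)$ lives in degree $i$ for all $i$.

Let us multiply two ideals of linear forms in the friendliest case.

**Proposition 1.** Let $S=k[z_1,z_2,w_1,w_2]$, $V=(z_1,z_2)$, $W=(w_1,w_2)$. Then $VW$ has a linear resolution over $S$, with $\beta_0,\beta_1,\beta_2=4,4,1$ and $\beta_i=0$ for $i\ge3$.

The proof starts from $VW=z_1W+z_2W$ and measures the overlap of the two summands. That part needs very little, so we state it separately.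

**Lemma 1.** Let $z_1,z_2$ be linear forms of $R$ that are nonzerodivisors on $R$, with $z_2$ a nonzerodivisor on $R/z_1R$. Put $V=(z_1,z_2)$ and let $W$ be a homogeneous ideal. Then $z_1W\cap z_2W=z_1z_2(W:V)$, and there is an exact sequence
$$0\to (W:V)(-2)\to W(-1)^2\to VW\to 0. \tag{1}$$

*Proof.* Let $z_1f=z_2g$ with $f,g\in W$. Since $z_2g\in z_1R$ and $z_2$ is a nonzerodivisor modulo $z_1$, we have $g=z_1h$ for some $h$. Then $z_1f=z_1z_2h$, so $f=z_2h$. Thus $z_1h,z_2h\in W$, that is, $h\in W:V$, and $z_1f=z_1z_2h$. Conversely, if $h\in W:V$, then $z_1z_2h=z_1(z_2h)=z_2(z_1h)$ lies in both $z_1W$ and $z_2W$. This proves the first statement. Now $VW=z_1W+z_2W$ gives the exact sequence $0\to z_1W\cap z_2W\to z_1W\oplus z_2W\to VW\to0$. Since $z_1,z_2$ are nonzerodivisors, $z_iW\cong W(-1)$ and $z_1z_2(W:V)\cong(W:V)(-2)$. $\square$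

*Proof of Proposition 1.* The quotient $S/W=k[z_1,z_2]$ is a domain in which $z_1\ne0$, so $W:V=W$, and (1) reads $0\to W(-2)\to W(-1)^2\to VW\to0$. By the Koszul complex, $\operatorname{Tor}_i(W,k)$ lives in degree $i+1$, with $\beta_0(W)=2$, $\beta_1(W)=1$, and nothing more. Hence $\operatorname{Tor}_i(W(-2),k)$ lives in degree $i+3$ and $\operatorname{Tor}_i(W(-1)^2,k)$ in degree $i+2$. The maps in the long exact sequence preserve degree, so the map from the first to the second is zero. Therefore
$$0\to\operatorname{Tor}_i(W(-1)^2,k)\to\operatorname{Tor}_i(VW,k)\to\operatorname{Tor}_{i-1}(W(-2),k)\to0$$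
is exact. Both ends live in degree $i+2$, and $\beta_i(VW)=2\beta_i(W)+\beta_{i-1}(W)$, which gives $4$, $4$, $1$, $0,\dots$. $\square$

The proof used three things: $z_1,z_2$ is a regular sequence, $W$ has a linear resolution, and $W:V=W$. The product is as good as its factors because the colon ideal is. What changes if the ring has relations, so that $V$ and $W$ still have linear resolutions but are no longer independent of each other?

## 2. Universally Koszul and universally* Koszul algebras

Let $\mathscr L(R)$ be the collection of ideals of $R$ generated by linear forms, and $\mathscr L^\infty(R)$ the collection of products of such ideals.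

**Definition (universally Koszul, U.K.).** $R$ is *universally Koszul* if every ideal of $\mathscr L(R)$ has a linear resolution over $R$.

**Definition (universally\* Koszul, univ\*).** $R$ is *universally\* Koszul* if every ideal of $\mathscr L^\infty(R)$ has a linear resolution over $R$.

Recall also that $R$ is *Koszul* if $\operatorname{Tor}^R_i(k,k)$ lives in degree $i$ for every $i$, that is, if $\mathfrak m_R$ has a linear resolution. Since $\mathfrak m_R\in\mathscr L(R)$, a U.K. algebra is Koszul.

For a small example take $R=k[x]/(x^2)$. The nonzero ideals in $\mathscr L^\infty(R)$ are $(x)$ and $R$ itself if one allows the empty product. The kernel of $R(-1)\to(x)$ is $(x)(-1)$, so the resolution of $(x)$ is $\cdots\to R(-3)\to R(-2)\to R(-1)$ with every map multiplication by $x$. It is linear, and $R$ is univ\*. The algebra $k[x]/(x^3)$ is not U.K., by the computation in Section 1. Polynomial rings are U.K. by the Koszul complex, and a theorem of Conca and Herzog says much more: every ideal of $\mathscr L^\infty(S)$ has a linear resolution over the polynomial ring $S$,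 so polynomial rings are univ\*.

The following question comes from Aldo Conca, Hop D. Nguyen, Thanh Vu, "Products of ideals of linear forms in quadric hypersurfaces", arXiv:1706.08066 (2017): is every universally Koszul algebra universally\* Koszul? The answer is no, over every field. The counterexample is the product of Section 1 with $w_1=z_1+a$, $w_2=z_2+b$, in the presence of the relations $a^2=b^2=0$.

## 3. The algebra $k[a,b]/(a^2,b^2)$ by hand

Let $A=k[a,b]/(a^2,b^2)$. It has $k$-basis $1,a,b,ab$.

**Lemma 2.** $A$ is U.K. The multiplication $A_1\times A_1\to A_2=k\,ab$ is a perfect pairing, $\operatorname{soc}A=A_2$, and every nonzero ideal of $A$, homogeneous or not, contains $ab$.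

*Proof.* In the basis $a,b$ the pairing has matrix $\begin{pmatrix}0&1\\1&0\end{pmatrix}$, which is invertible; so it is perfect.

*Socle and ideals.* Let $0\neq f=c+l+q$ with $c\in k$, $l\in A_1$, $q\in A_2$. If $c\ne0$, then $ab\,f=c\,ab\neq0$. If $c=0$ and $l\neq0$, choose $m\in A_1$ with $lm=ab$; then $mf=ab$. If $c=0$ and $l=0$, then $f$ is a nonzero multiple of $ab$. In all cases $(f)\ni ab$. In the first two cases $f$ is not killed by $\mathfrak m_A$, so $\operatorname{soc}A=A_2$.

*Principal linear ideals.* Let $0\neq l\in A_1$. Multiplication by $l$ maps the $2$-dimensional space $A_1$ onto $A_2$, with kernel $kl'$ for some $l'\ne0$. The ideal $0:l$ contains no nonzero element of degree $0$; it is $kl'$ in degree $1$ and $A_2=l'A_1$ in degree $2$. So $0:l=(l')$, and $0\to(l')(-1)\to A(-1)\to(l)\to0$ is exact. The same applies to $l'$, and so on; this builds a resolution $\cdots\to A(-3)\to A(-2)\to A(-1)$ of $(l)$, which is linear.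

*The remaining linear ideals.* These are $0$ and $\mathfrak m_A$. By Section 2, $k$ has a linear resolution over $k[a]/(a^2)$ and over $k[b]/(b^2)$. The tensor product over $k$ of these two complexes consists of free modules over $k[a]/(a^2)\otimes_kk[b]/(b^2)=A$. By the Künneth formula over $k$ (the homology of a tensor product of complexes of vector spaces is the tensor product of the homologies) it resolves $k$. Its $i$-th module is generated in degree $i$. So $\mathfrak m_A$ has a linear resolution. $\square$

**Proposition 2.** $A$ is univ\*.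

*Proof.* A single linear ideal is covered by Lemma 2. A product of two lies in $A_2=\operatorname{soc}A\cong k(-2)$, so it is $0$ or $k(-2)$, and this is linear because $A$ is Koszul. A product of three or more is $0$. $\square$

So $A$ itself gives no counterexample: it is too short. We now lengthen it by adding variables, which costs nothing on the U.K. side.

**Lemma 3.** If $A$ is any U.K. algebra, so is $B=A[z_1,\dots,z_m]$.

*Proof.* Let $Z=\langle z_1,\dots,z_m\rangle$, let $V\subset B_1=A_1\oplus Z$ be a subspace, and let $V_0=V\cap A_1$, the kernel of the projection $V\to Z$. Choose $v_i=\zeta_i+\alpha_i\in V$ for $1\le i\le s$, with $\zeta_i\in Z$, $\alpha_i\in A_1$, such that $\zeta_1,\dots,\zeta_s$ is a basis of the image of $V$ in $Z$. Then $V=V_0\oplus\langle v_1,\dots,v_s\rangle$. Extend to a basis $\zeta_1,\dots,\zeta_m$ of $Z$.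

The graded $A$-algebra endomorphism of $B$ with $\zeta_i\mapsto\zeta_i-\alpha_i$ for $i\le s$ and $\zeta_i\mapsto\zeta_i$ for $i>s$ is an automorphism, with inverse $\zeta_i\mapsto\zeta_i+\alpha_i$ for $i\le s$ and $\zeta_i\mapsto \zeta_i$ for $i>s$. It carries $V$ to $V_0\oplus\langle\zeta_1,\dots,\zeta_s\rangle$, and automorphisms preserve linearity of resolutions. So we may assume that $V$ is this last space. Then
$$B/VB=A/V_0A\ \otimes_k\ k[\zeta_1,\dots,\zeta_m]/(\zeta_1,\dots,\zeta_s).$$
The first factor has an $A$-resolution with $i$-th module generated in degree $i$, because $A$ is U.K.; the second is resolved by a Koszul complex with the same property. The tensor product over $k$ of the two is a complex of free modules over $A\otimes_kk[\zeta]=B$. By Künneth it resolves $B/VB$, and its $i$-th module is generated in degree $i$. So $VB$ has a linear resolution. $\square$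

## 4. A colon ideal that acquires a quadric

The natural attempt to prove that U.K. implies univ\* is to repeat Section 1: use (1) and control $W:V$. When one colons by a *single* linear form, this control exists over every U.K. algebra.

**Lemma 4.** Let $R$ be U.K., $I\in\mathscr L(R)$, and $l\in R_1\setminus I$. Then $I:l\in\mathscr L(R)$.

*Proof.* Put $C=(I+(l))/I\cong(R/(I:l))(-1)$. In the exact sequence
$$\operatorname{Tor}_1(I+(l),k)_j\to\operatorname{Tor}_1(C,k)_j\to\operatorname{Tor}_0(I,k)_j$$
the left term is nonzero only for $j=2$ and the right term only for $j=1$. Since $I:l$ is a proper ideal, the middle term is $\operatorname{Tor}_0(I:l,k)_{j-1}$. So the minimal generators of $I:l$ have degree $0$ or $1$, and degree $0$ is excluded. $\square$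

But $W:V=(W:z_1)\cap(W:z_2)$ is an *intersection* of two linear ideals, and nothing makes an intersection linear. Already in $A=k[a,b]/(a^2,b^2)$ we have $0:a=(a)$ and $0:b=(b)$, both linear, while
$$0:(a,b)=(a)\cap(b)=\langle a,ab\rangle\cap\langle b,ab\rangle=(ab)$$
is generated by a quadric. This is the exact point at which the attempt stops. In $A$ itself the quadric does no harm, since Lemma 1 is not available there: $a$ and $b$ are zerodivisors. The way to do damage is to have $V$ generated by honest variables, so that (1) holds, and $W$ generated by a regular sequence such that the image of $V$ in $R/W\cong A$ is $(a,b)$. The ideals $V=(z_1,z_2)$ and $W=(z_1+a,z_2+b)$ do this.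

**Theorem 1.** Let $R=k[a,b,z_1,z_2]/(a^2,b^2)$, $V=(z_1,z_2)$, $W=(z_1+a,z_2+b)$. Then $R$ is U.K., but $\operatorname{Tor}^R_1(VW,k)_4\neq0$, although $VW$ is generated in degree $2$. So $R$ is not univ\*. More precisely,
$$\sum_{i,j}\dim_k\operatorname{Tor}_i^R(VW,k)_j\,t^is^j=s^2(4+4ts+t^2s^2)+ts^4\,\frac{(1+ts)^2}{(1-ts)^2}. \tag{2}$$

*Proof that $R$ is U.K. and not univ\*.*

**Step 1: check the hypotheses.** Write $R=A[z_1,z_2]$ with $A=k[a,b]/(a^2,b^2)$. By Lemmas 2 and 3, $R$ is U.K. The variables $z_1,z_2$ satisfy the hypotheses of Lemma 1. The $A$-algebra automorphism $z_1\mapsto z_1+a$, $z_2\mapsto z_2+b$ shows that $z_1+a,z_2+b$ is also a regular sequence, so $W$ has a linear Koszul resolution.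

**Step 2: compute $W:V$.** The map $z_1\mapsto-a$, $z_2\mapsto-b$ identifies $R/W$ with $A$. The image of $V$ is $\mathfrak m_A$, so $(W:V)/W\cong 0:_A\mathfrak m_A=\operatorname{soc}A=k\,ab$ by Lemma 2. Hence $W:V=W+(ab)$ with $ab\notin W$. The quotient is one-dimensional in degree $2$ and killed by $\mathfrak m_R$, so we have an exact sequence
$$0\to W\to W:V\to k(-2)\to0. \tag{3}$$

**Step 3: $ab$ is a minimal generator of $W:V$.** By (3), $(W:V)_0=0$ and $(W:V)_1=W_1$. So the part of $(W:V)_2$ generated from lower degree is $R_1W_1=W_2$. Since $ab\in(W:V)_2\setminus W$, we get $\operatorname{Tor}_0(W:V,k)_2\ne0$.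

**Step 4: carry this generator to a syzygy of $VW$.** From (1) we obtain the exact sequence
$$\operatorname{Tor}_1(VW,k)_4\to\operatorname{Tor}_0(W:V,k)_2\to\operatorname{Tor}_0(W(-1)^2,k)_4 .$$
The last term is $\operatorname{Tor}_0(W,k)_3^2=0$, because $W$ is generated in degree $1$. The middle term is nonzero by Step 3. So $\operatorname{Tor}_1(VW,k)_4\neq0$. But $VW$ is generated in degree $2$, and linearity would put $\operatorname{Tor}_1$ in degree $3$ only. Hence $VW$ has no linear resolution. $\square$

One can see the same thing without $\operatorname{Tor}$. Write $w_1=z_1+a$, $w_2=z_2+b$. A syzygy on the generators $z_iw_j$ is a relation $z_1(p_{11}w_1+p_{12}w_2)+z_2(p_{21}w_1+p_{22}w_2)=0$. As in Lemma 1, there is a unique $h$ with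
$$p_{11}w_1+p_{12}w_2=z_2h,\qquad p_{21}w_1+p_{22}w_2=-z_1h,\qquad h\in W:V,$$
and $(p_{ij})\mapsto h$ is $R$-linear. If the $p_{ij}$ are linear, then $h$ has degree $1$ and lies in $(W:V)_1=W_1$; so every combination of linear syzygies has $h\in W$. The relation
$$ab\cdot[z_1(z_2+b)]-ab\cdot[z_2(z_1+a)]=ab^2z_1-a^2b\,z_2=0$$
has $ab\,w_2=z_2\,ab$, so $h=ab\notin W$. It is therefore not a combination of linear syzygies. (There are no syzygies with constant coefficients: the generators $z_1^2+az_1$, $z_1z_2+bz_1$, $z_1z_2+az_2$, $z_2^2+bz_2$ are linearly independent.)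

*Proof of formula* (2). All connecting maps will vanish for degree reasons, exactly as in Section 1.

**Step 5: resolve $k$ and $W$.** $R$ is U.K., hence Koszul, so $\operatorname{Tor}_i(k,k)$ lives in degree $i$. Since $R$ is the tensor product over $k$ of $k[a]/(a^2)$, $k[b]/(b^2)$, $k[z_1]$, $k[z_2]$, the tensor product of the minimal resolutions of $k$ over the four factors is the minimal resolution of $k$ over $R$. The first two contribute $1+t+t^2+\cdots=1/(1-t)$ each, the last two $1+t$ each, so $\sum_i\beta_i(k)t^i=(1+t)^2/(1-t)^2$. The Koszul resolution of $W$ shows that $\operatorname{Tor}_i(W,k)$ lives in degree $i+1$, with $\beta_0(W)=2$, $\beta_1(W)=1$, and $\beta_i(W)=0$ for $i\ge2$.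

**Step 6: resolve $W:V$.** In (3), the connecting map $\operatorname{Tor}_{i+1}(k(-2),k)\to\operatorname{Tor}_i(W,k)$ goes from degree $i+3$ to degree $i+1$, so it vanishes. Therefore $\operatorname{Tor}_i(W:V,k)\cong\operatorname{Tor}_i(W,k)\oplus\operatorname{Tor}_i(k,k)(-2)$, in degrees $i+1$ and $i+2$.

**Step 7: resolve $VW$.** In (1), the map $\operatorname{Tor}_i((W:V)(-2),k)\to\operatorname{Tor}_i(W(-1)^2,k)$ goes from degrees $i+3,i+4$ to degree $i+2$, so it vanishes, and
$$0\to\operatorname{Tor}_i(W(-1)^2,k)\to\operatorname{Tor}_i(VW,k)\to\operatorname{Tor}_{i-1}((W:V)(-2),k)\to0$$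
is exact. The right-hand term lives in degrees $i+2$ and $i+3$, with dimensions $\beta_{i-1}(W)$ and $\beta_{i-1}(k)$. Hence
$$\dim\operatorname{Tor}_i(VW,k)_{i+2}=2\beta_i(W)+\beta_{i-1}(W),\qquad\dim\operatorname{Tor}_i(VW,k)_{i+3}=\beta_{i-1}(k),$$
and all other components vanish. The first numbers are $4,4,1,0,\dots$, as in Proposition 1. The second contribute $\sum_{i\ge1}\beta_{i-1}(k)t^is^{i+3}=ts^4\sum_{i\ge0}\beta_i(k)(ts)^i$. This is (2). $\blacksquare$

## 5. Nonlinear syzygies of $A$ reappear in products

In Theorem 1, where does the degree $4$ come from? With $S=k[a,b]$, the Koszul complex on $a^2,b^2$ resolves $A$, and $\operatorname{Tor}^S_2(A,k)=k(-4)$. The bad syzygy of $VW$ sits in the same degree as the bad syzygy of $A$ over $S$. The next theorem makes this precise.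

Recall that a nonzero ideal $J\subset S$ has a *2-linear resolution* if it is generated in degree $2$ and has a linear resolution over $S$; equivalently, $\operatorname{Tor}^S_i(S/J,k)$ lives in degree $i+1$ for all $i\ge1$. For instance $(x^2)\subset k[x]$ has one, being isomorphic to $S(-2)$, while $(a^2,b^2)\subset k[a,b]$ does not.

**Theorem 2.** Let $A=S/J$ be U.K., with $S=k[x_1,\dots,x_n]$ and $J_1=0$. Let $d\ge2$ and $R=A[z^{(j)}_i:1\le i\le n,\ 1\le j\le d-1]$. Put $W_j=(z^{(j)}_1,\dots,z^{(j)}_n)$ for $j<d$, and $W_d=(w_1,\dots,w_n)$ with $w_i=\bar x_i-\sum_{j<d}z^{(j)}_i$. Then $R$ is U.K. and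
$$\operatorname{Tor}^R_1(W_1W_2\cdots W_d,k)_j\cong\operatorname{Tor}^S_d(A,k)_j\qquad\text{for all }j\ge d+2. \tag{4}$$
Consequently, if all polynomial extensions $A[z_1,\dots,z_m]$ are univ\*, then $J=0$ or $J$ has a 2-linear resolution over $S$. Equivalently, every U.K. algebra whose defining ideal is nonzero and does not have a 2-linear resolution yields a U.K. algebra that is not univ\* after adjoining enough variables.

For $A=k[a,b]/(a^2,b^2)$ and $d=2$, we have $W_1=(z_1,z_2)$ and $W_2=(a-z_1,b-z_2)=(z_1-a,z_2-b)$. The automorphism $a\mapsto-a$, $b\mapsto-b$ carries $W_1W_2$ to the product of Theorem 1, and (4) gives $\operatorname{Tor}_1(VW,k)_4\cong k$, in agreement with (2).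

Before the proof, look at $d=2$. The kernel of the surjection $W_1\otimes_RW_2\to W_1W_2$ is $\operatorname{Tor}_1^R(W_1,R/W_2)$. Because $W_1$ is the kernel of $R\to R/W_1$, this is $\operatorname{Tor}_2^R(R/W_1,R/W_2)$, with $R/W_1=A$. If $K(w;R)$, the Koszul complex of $w_1,\dots,w_n$, resolves $R/W_2$, then tensoring it with $A$ turns $w_i$ into $\bar x_i$, and $H_2(\bar x_1,\dots,\bar x_n;A)=\operatorname{Tor}^S_2(A,k)$.

For $d\ge3$ put $Q=W_1\cdots W_{d-1}$. The same move gives $\operatorname{Tor}_1^R(Q,R/W_d)=\operatorname{Tor}_2^R(R/Q,R/W_d)$, and here it gets stuck: only one shift has happened, where $d-1$ are needed, and $R/Q$ is not $A$. The remedy is to do one shift for each of the $d-1$ factors of $Q$, replacing the resolution of $W_t$ by the resolution of $R/W_t$ one index at a time.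

*Proof of Theorem 2.* $R$ is U.K. by Lemma 3. Put $R'=R/W_d$ and $Q=W_1\cdots W_{d-1}$. Tensor products without subscript are over $R$.

**Step 1: resolve the factors.** Let $K^{(j)}$ be the Koszul complex of $z^{(j)}_1,\dots,z^{(j)}_n$ over $R$, for $j<d$; it resolves $R/W_j$. Let $F_j$ be its truncation, $F_{j,i}=K^{(j)}_{i+1}$ for $i\ge0$. It is a free resolution of $W_j$, and $F_{j,i}$ is generated in degree $i+1$. For a complex $C$ write $(C[1])_i=C_{i-1}$. The term $K^{(j)}_0=R$ is a subcomplex of $K^{(j)}$, so we have an exact sequence of complexes of free modules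
$$0\to R\to K^{(j)}\to F_j[1]\to0, \tag{5}$$
which is split in each homological degree. Signs in the differentials do not affect homology, and we ignore them.

**Step 2: resolve $Q$.** Let $B_j=k[z^{(j)}_1,\dots,z^{(j)}_n]$ with irrelevant ideal $\mathfrak n_j$. Then $R=A\otimes_kB_1\otimes_k\cdots\otimes_kB_{d-1}$, and $W_j$ is extended from $\mathfrak n_j$. As the sets of variables are disjoint, $Q$ is spanned by the elements $\alpha\otimes f_1\otimes\cdots\otimes f_{d-1}$ with $\alpha\in A$, $f_j\in\mathfrak n_j$, so
$$Q=A\otimes_k\mathfrak n_1\otimes_k\cdots\otimes_k\mathfrak n_{d-1}.$$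
Let $F'_j$ be the truncated Koszul resolution of $\mathfrak n_j$ over $B_j$. Then $F=F_1\otimes\cdots\otimes F_{d-1}$ equals $A\otimes_kF'_1\otimes_k\cdots\otimes_kF'_{d-1}$, and by Künneth it is a free resolution of $Q$. Adding the degrees of the factors, we see that $F_i$ is generated in degree $i+d-1$.

**Step 3: set up complexes between $F$ and the Koszul complex.** The aim of Steps 3 to 5 is the following claim: $\operatorname{Tor}^R_1(Q,R')\cong\operatorname{Tor}^S_d(A,k)$ as graded vector spaces, and $\mathfrak m_R$ kills the $R$-module on the left. For $0\le t\le d-1$ put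
$$G_t=F_1\otimes\cdots\otimes F_t\otimes K^{(t+1)}\otimes\cdots\otimes K^{(d-1)}\otimes R'.$$
So $G_{d-1}=F\otimes R'$ and $H_1(G_{d-1})=\operatorname{Tor}_1^R(Q,R')$. At the other end, $G_0$ uses only Koszul complexes. For $t\ge1$, tensor (5) for $j=t$ with the other factors. The sequence stays exact because it is split in each degree, and it reads
$$0\to L_t\to G_{t-1}\to G_t[1]\to0,\qquad L_t=F_1\otimes\cdots\otimes F_{t-1}\otimes K^{(t+1)}\otimes\cdots\otimes K^{(d-1)}\otimes R'. \tag{6}$$

**Step 4: show $H_i(L_t)=0$ for $i>0$, and shift.** In $R'$ we have $z^{(t)}_i=\bar x_i-\sum_{j\ne t}z^{(j)}_i$. Eliminating these variables identifies $R'$ with the polynomial ring $A[z^{(j)}_i:j\neq t]=A\otimes_k\bigotimes_{j\ne t}B_j$. No complex with index $t$ occurs in $L_t$, and for $j\neq t$ the families $z^{(j)}$ are disjoint sets of variables of this ring. Writing $K'^{(j)}$ for the Koszul complex of $z^{(j)}$ over $B_j$, we get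
$$L_t=A\otimes_kF'_1\otimes_k\cdots\otimes_kF'_{t-1}\otimes_kK'^{(t+1)}\otimes_k\cdots\otimes_kK'^{(d-1)}.$$
All factors are exact in positive degrees, so by Künneth $H_i(L_t)=0$ for $i>0$. For $i\ge1$ the long exact sequence of (6),
$$H_{i+1}(L_t)\to H_{i+1}(G_{t-1})\to H_i(G_t)\to H_i(L_t),$$
has zero ends, so $H_i(G_t)\cong H_{i+1}(G_{t-1})$. Applying this for $t=d-1,d-2,\dots,1$ gives
$$\operatorname{Tor}^R_1(Q,R')=H_1(G_{d-1})\cong H_2(G_{d-2})\cong\cdots\cong H_d(G_0).$$
These isomorphisms are $R$-linear and preserve degree.

**Step 5: identify $H_d(G_0)$.** The complex $K^{(1)}\otimes\cdots\otimes K^{(d-1)}$ is the Koszul complex on all the variables $z^{(j)}_i$, so it resolves $R/(W_1+\cdots+W_{d-1})=A$. Hence $H_d(G_0)=\operatorname{Tor}^R_d(A,R')$. Now compute this from the other side. The substitution $z^{(1)}_i\mapsto\bar x_i-\sum_{1<j<d}z^{(j)}_i-z^{(1)}_i$, which fixes $A$ and all other variables, is an automorphism of $R$ (it is its own inverse), and it carries $w_i$ to $z^{(1)}_i$. So $w_1,\dots,w_n$ is a regular sequence and $K(w;R)$ resolves $R'$. Since $w_i\mapsto\bar x_i$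 in $A$,
$$\operatorname{Tor}^R_d(A,R')=H_d(A\otimes K(w;R))=H_d(\bar x_1,\dots,\bar x_n;A)=\operatorname{Tor}^S_d(A,k);$$
the last equality holds because the Koszul complex of $x_1,\dots,x_n$ over $S$ resolves $k$. Moreover $\operatorname{Tor}_d^R(A,R')$ is killed by $W_1+\cdots+W_{d-1}$, which kills $A$, and by $W_d$, which kills $R'$. The sum of these ideals contains all $z^{(j)}_i$ and all $\bar x_i=w_i+\sum_{j<d}z^{(j)}_i$, so it is $\mathfrak m_R$. This proves the claim of Step 3.

**Step 6: show that $Q\otimes W_d$ has only linear relations.** By Step 2, $Q$ has a presentation $F_1\to F_0$ (here the modules in positions $1$ and $0$ of $F$) with generators in degrees $d$ and $d-1$. By the automorphism of Step 5, $W_d$ has a presentation $P_1\to P_0$ with generators in degrees $2$ and $1$. Then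
$$(F_1\otimes P_0)\oplus(F_0\otimes P_1)\to F_0\otimes P_0\to Q\otimes W_d\to0$$
is exact. The free module $F_0\otimes P_0$ is generated in degree $d$ and the module on the left in degree $d+1$. So $\operatorname{Tor}_0(Q\otimes W_d,k)$ lives only in degree $d$ and $\operatorname{Tor}_1(Q\otimes W_d,k)$ only in degree $d+1$.

**Step 7: read off (4).** Put $T=\operatorname{Tor}_1^R(Q,R')$. Tensoring $0\to W_d\to R\to R'\to0$ with $Q$ gives
$$0\to T\to Q\otimes W_d\to QW_d\to0,$$
because $\operatorname{Tor}_1^R(Q,R)=0$ and the image of $Q\otimes W_d$ in $Q$ is $QW_d$. This yields the exact sequence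
$$\operatorname{Tor}_1(Q\otimes W_d,k)_j\to\operatorname{Tor}_1(QW_d,k)_j\to(T\otimes k)_j\to\operatorname{Tor}_0(Q\otimes W_d,k)_j .$$
For $j\ge d+2$ both ends vanish by Step 6. Since $\mathfrak m_RT=0$, we have $T\otimes k=T\cong\operatorname{Tor}_d^S(A,k)$ by the claim. This is (4).

**Step 8: show that $J$ is generated by quadrics.** This is needed to exclude $d=1$ in the last step. Since $A$ is U.K., it is Koszul, and Koszul algebras have quadratic relations (see Polishchuk–Positselski, *Quadratic Algebras*); here is the short argument. Since $J_1=0$, the minimal resolution of $k$ over $A$ starts with $A(-1)^n\to A$, $e_i\mapsto\bar x_i$, and its kernel is generated in degree $2$, that is, by vectors $(\bar l_{\lambda 1},\dots,\bar l_{\lambda n})$ of linear forms with $\sum_il_{\lambda i}x_i\in J_2$. Let $f\in J_j$ with $j\ge3$ and write $f=\sum_ig_ix_i$ with $g_i\in S_{j-1}$. Then $(\bar g_i)$ lies in the kernel, so $g_i=\sum_\lambda h_\lambda l_{\lambda i}+c_i$ with $h_\lambda\in S$ and $c_i\in J_{j-1}$. Hence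
$$f=\sum_\lambda h_\lambda\Bigl(\sum_il_{\lambda i}x_i\Bigr)+\sum_ic_ix_i\in SJ_2+S_1J_{j-1}.$$
By induction on $j$, $J$ is generated by $J_2$.

**Step 9: deduce the consequence.** Suppose $J\neq0$ does not have a 2-linear resolution. Since $J$ lives in degrees $\ge2$, $\operatorname{Tor}_d^S(A,k)=\operatorname{Tor}^S_{d-1}(J,k)$ lives in degrees $\ge d+1$ for $d\ge1$. So some $\operatorname{Tor}^S_d(A,k)_j\neq0$ with $d\ge1$ and $j\ge d+2$. By Step 8, $\operatorname{Tor}_1^S(A,k)$ lives in degree $2$, so $d\ge2$. For this $d$, (4) shows that $W_1\cdots W_d$, which is generated in degree $d$, has a minimal first syzygy of degree $j\ge d+2$. So $A[z_1,\dots,z_{n(d-1)}]$ is U.K. but not univ\*. $\blacksquare$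

## 6. One extra variable is harmless, two are not

Return to $A=k[a,b]/(a^2,b^2)$. By Proposition 2 it is univ\*, and with two extra variables this property is lost. What happens with one?

**Theorem 3.** Let $A=k[a,b]/(a^2,b^2)$. Then $A$ and $A[z]$ are univ\*, while $A[z_1,\dots,z_m]$ is U.K. but not univ\* for all $m\ge2$. In particular the univ\* property is not preserved by polynomial extension.

*Proof for $m\ge2$ and for $m=0$.* For $m\ge2$, $A[z_1,\dots,z_m]$ is U.K. by Lemmas 2 and 3. It is flat over $A[z_1,z_2]$, so the minimal resolution of the ideal $VW$ of Theorem 1 extends to the minimal resolution of the extended ideal. That ideal is again a product of linear ideals, and its $\operatorname{Tor}_1$ is nonzero in degree $4$. The case $m=0$ is Proposition 2.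

*Proof for $m=1$.* Let $R=A[z]$. It is U.K. by Lemmas 2 and 3, so we consider $P=V_1\cdots V_d\neq0$ with $d\ge2$, where the $V_i\subset R_1$ are subspaces and $P$ is the product of the ideals they generate. The plan is to cut by $z$, which turns $P$ into an $A$-module of dimension at most $4$, and then to list what such a module can be.

**Step 1: translate to subspaces of $A$.** Setting $z=1$ is a ring homomorphism $R\to A$. It embeds $R_j=\bigoplus_{i\le j}A_iz^{j-i}$ in $A$ with image $A_{\le j}=\bigoplus_{i\le j}A_i$. Here $A_{\le1}=k\oplus A_1$, and $A_{\le j}=A$ for $j\ge2$. Multiplication by $z$ becomes the inclusion $A_{\le j}\subset A_{\le j+1}$. From now on regard $V_i$ as a subspace of $A_{\le1}$, and $U=P_d$ as a subspace of $A$, namely the span of the products $v_1\cdots v_d$ with $v_i\in V_i$. The space $P_{d+i}=R_iP_d$ becomes $A_{\le i}U$.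

**Step 2: cut by $z$.** Let $N=P/zP$, a module over $R/zR=A$. Since $z$ is a nonzerodivisor on $R$ and on $P\subset R$, reducing the minimal $R$-resolution of $P$ modulo $z$ gives the minimal $A$-resolution of $N$; so $\operatorname{Tor}^R(P,k)\cong\operatorname{Tor}^A(N,k)$ as bigraded spaces. We must show that $N$, which is generated in degree $d$, has a linear resolution over $A$. By Step 1,
$$N_d=U,\quad N_{d+1}=A_{\le1}U/U,\quad N_{d+2}=AU/A_{\le1}U,\quad N_{d+i}=0\ (i\ge3), \tag{7}$$
and adding dimensions gives $\dim_kN=\dim AU\le4$.

**Step 3: the case $N_{d+2}\neq0$.** Since $N_{d+2}=A_2N_d$, some $y\in N_d$ has $ab\,y\ne0$. The annihilator of $y$ is an ideal not containing $ab$, so it is $0$ by Lemma 2, and $Ay\cong A(-d)$ has dimension $4$. Hence $N=Ay$ is free.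

**Step 4: the case $N_{d+2}=0$, list of dimensions.** Put $u=\dim N_d\ge1$ and $v=\dim N_{d+1}$. Since $N_{d+1}=A_1N_d$, we have $v\le2u$; also $u+v\le4$. If $v\ge3$, then $u\ge2$ and $u+v\ge5$; so $v\le2$. The cases are $v=0$, $v=1$, $(u,v)=(1,2)$, and $(u,v)=(2,2)$.

**Step 5: $v=0$.** Then $N\cong k(-d)^u$, which is linear because $A$ is Koszul.

**Step 6: $v=1$.** Consider the multiplication map $N_d\to\operatorname{Hom}_k(A_1,N_{d+1})$. Its target has dimension $2$, and its rank $\rho$ is $1$ or $2$, since $A_1N_d=N_{d+1}\neq0$. Its kernel consists of the $x$ with $A_1x=0$. Choosing a complement $C$ in $N_d$, we get a decomposition of $A$-modules $N=k(-d)^{u-\rho}\oplus(C\oplus N_{d+1})$. If $\rho=1$, then $C=ky$. The surjection $A_1\to N_{d+1}$, $m\mapsto my$, has kernel $kl$ with $l\neq0$, and $A_2y=0$. Since $A_2=lA_1$, the annihilator of $y$ is $(l)$, and $C\oplus N_{d+1}\cong(A/(l))(-d)$. If $\rho=2$, then $C\cong\operatorname{Hom}_k(A_1,N_{d+1})$. Fix an isomorphism $N_{d+1}\cong A_2$. By the perfect pairing, each $x\in C$ corresponds to a unique $m_x\in A_1$ such that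 $l\,x=l\,m_x$ for all $l\in A_1$; so $C\oplus N_{d+1}\cong\mathfrak m_A(-d+1)$. In both cases this summand has a linear resolution by Lemma 2, and so does $N$.

**Step 7: $(u,v)=(1,2)$ does not occur.** Here $\dim AU=3$ and $AU=Au_0$ is principal. If $u_0$ is a unit, the dimension is $4$. Otherwise $Au_0\subset\mathfrak m_A$ has dimension $3$, so it equals $\mathfrak m_A$, which is not principal.

**Step 8: modules with dimensions $(2,2)$.** Only $(u,v)=(2,2)$ remains, and it does occur: for $V_1=\langle1,a\rangle$, $V_2=\langle1\rangle$, that is, $P=z\cdot(z,a)$, we get $U=\langle1,a\rangle$ and $A_{\le1}U=A$. Call $X$ *of type $(2,2)$* if it is generated in a degree $e$, $\dim X_e=\dim X_{e+1}=2$, and all other components vanish. Not every such module is linear: $A/A_2\oplus k$ is of type $(2,2)$, and the generator $ab$ of the kernel of $A\to A/A_2$ is a minimal first syzygy of degree $2$ instead of $1$. The trouble is the summand $k$, whose generator is killed by $A_1$. We show that this is the only obstruction: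

**Claim.** If $X$ is of type $(2,2)$ and no $0\ne x\in X_e$ satisfies $A_1x=0$, then $X$ has a linear resolution.

Let $K$ be the kernel of the minimal cover $X_e\otimes_kA(-e)\to X$. Then $K_e=0$; $\dim K_{e+1}=4-2=2$; $K_{e+2}=X_e\otimes A_2$ has dimension $2$; and all other components vanish.

*$K$ is generated by $K_{e+1}$.* If not, $A_1K_{e+1}$ is a proper subspace of $X_e\otimes A_2\cong X_e$, and there is a functional $0\neq f:X_e\to k$ with $A_1\cdot(f\otimes1)(K_{e+1})=0$. Now $(f\otimes1)(K_{e+1})\subset A_1$, so by the perfect pairing it is $0$. Thus $K_{e+1}\subseteq\ker f\otimes A_1$. Both sides have dimension $2$, so they are equal. If $x$ spans $\ker f$, then $x\otimes A_1\subset K$, which means $A_1x=0$ in $X$. This contradicts the hypothesis.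

*$K$ satisfies the hypothesis of the claim.* It is of type $(2,2)$, generated in degree $e+1$. Let $x_1,x_2$ be a basis of $X_e$ and let $\xi=x_1\otimes l_1+x_2\otimes l_2\in K_{e+1}$ be killed by $A_1$. Then $A_1l_1=A_1l_2=0$, so $l_1=l_2=0$ by the perfect pairing.

So $X$ is generated in degree $e$, its first syzygy module $K$ is generated in degree $e+1$ and is covered by the same argument, and so on. Hence $X$ has a linear resolution.

**Step 9: $N$ satisfies the hypothesis of the claim when $(u,v)=(2,2)$.** Suppose some $0\neq x\in N_d=U$ has $A_1x=0$ in $N_{d+1}$. By (7) this means $A_1x\subset U$. Here $\dim AU=4$, so $AU=A$ and $U\not\subset\mathfrak m_A$.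

First, $x$ is not a unit: otherwise $x,ax,bx$ would be three independent elements of $U$, while $\dim U=2$. So $x\in\mathfrak m_A$. Since $U\not\subset\mathfrak m_A$ and $\mathfrak m_A$ has codimension $1$ in $A$, we have $U\cap\mathfrak m_A=kx$.

Next, $A_1x\subset U\cap\mathfrak m_A=kx$. If $l\in A_1$ and $lx=cx$ with $c\in k$, then $c=0$ because $l$ is nilpotent. So $A_1x=0$ in $A$, that is, $x\in\operatorname{soc}A=k\,ab$, and therefore $ab\in U$.

Finally we use that $U$ is a span of products of elements of $A_{\le1}$. If some $V_i$ were contained in $\mathfrak m_A$, then $U$ would be too; so every $V_i$ contains an element $v_i\notin\mathfrak m_A$, which is a unit of $A$. Since $\dim U=2$, not all $V_i$ have dimension $1$; say $\dim V_1\ge2$. Put $p=v_2\cdots v_d$, a unit. Then $pV_1\subset U$ has dimension $\ge2$, so $pV_1=U$ and $V_1=p^{-1}U\ni p^{-1}ab$. The latter is a nonzero scalar multiple of $ab$, since $\mathfrak m_A\,ab=0$. But $V_1\subset A_{\le1}=k\oplus A_1$ contains no nonzero multiple of $ab$, a contradiction.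

So $N$ has a linear resolution in every case. Hence $P$ has a linear resolution over $R$, and $A[z]$ is univ\*.

The algebra $A[z]$ is therefore univ\*, and its polynomial extension $A[z][z_2]$ is not, which is the last assertion of the theorem. $\blacksquare$
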